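\title{Zero $\ell$-degree Tur\'an density does not force an $\ell$-vanishing order}

\begin{abstract}
An ordering of the vertices of a $k$-uniform hypergraph is $j$-vanishing if any two edges with at least $j$ common vertices give each common vertex the same rank. It is known that a $k$-graph with zero $\ell$-degree Tur\'an density has an $(\ell+1)$-vanishing order, and even an $\ell$-vanishing order when $\ell\le 2$. We show that this improvement fails for larger $\ell$: for all $3\le \ell<k$ there is a $k$-graph with zero $\ell$-degree Tur\'an density and no $\ell$-vanishing order. This gives a negative answer to a problem from a paper of Ai, Ding, Liu and Yang. Together with the known results it determines, for all $\ell<k$, the values of $j$ for which zero $\ell$-degree Tur\'an density forces a $j$-vanishing order. The construction uses only averaging, Ramsey's theorem and the Erd\H{o}s--Szekeres theorem.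
\end{abstract}

\section{Introduction}\label{sec:intro}

We write $[n]=\{1,\dots,n\}$ and let $S^{(t)}$ denote the family of all $t$-element subsets of a set $S$. A \emph{$k$-graph} $H$ consists of a finite vertex set $V(H)$ and an edge set $E(H)\subseteq V(H)^{(k)}$. The \emph{degree} $d_H(S)$ of a set $S\subseteq V(H)$ with $|S|<k$ is the number of edges that contain $S$, and for $1\le\ell<k$ the \emph{minimum $\ell$-degree} $\delta_\ell(H)$ is the minimum of $d_H(S)$ over all $S\in V(H)^{(\ell)}$. For a $k$-graph $F$ let $\mathrm{ex}_\ell(n,F)$ be the maximum of $\delta_\ell(H)$ over all $n$-vertex $k$-graphs $H$ that contain no copy of $F$ (not necessarily induced). The \emph{$\ell$-degree Tur\'an density} of $F$ is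
\[
\pi_\ell(F)=\lim_{n\to\infty}\frac{\mathrm{ex}_\ell(n,F)}{\binom{n-\ell}{k-\ell}};
\]
the limit is known to exist. The denominator is the degree of an $\ell$-set in the complete $k$-graph. Call an $n$-vertex $k$-graph $H$ \emph{$(\ell,\varepsilon)$-dense} if $\delta_\ell(H)\ge\varepsilon\binom{n-\ell}{k-\ell}$. Then $\pi_\ell(F)=0$ if and only if, for every $\varepsilon>0$, every $(\ell,\varepsilon)$-dense $k$-graph on sufficiently many vertices contains $F$.

The condition $\pi_\ell(F)=0$ becomes weaker as $\ell$ grows. Indeed, for $2\le\ell<k$ and an $(\ell-1)$-set $S$, double counting gives $(k-\ell+1)\,d_H(S)=\sum_{v\notin S}d_H(S\cup\{v\})\ge(n-\ell+1)\,\delta_\ell(H)$. Since $\binom{n-\ell+1}{k-\ell+1}=\frac{n-\ell+1}{k-\ell+1}\binom{n-\ell}{k-\ell}$, an $(\ell,\varepsilon)$-dense $k$-graph is $(\ell-1,\varepsilon)$-dense, and so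
\begin{equation}\label{eq:chain}
\pi_1(F)\ge\pi_2(F)\ge\dots\ge\pi_{k-1}(F).
\end{equation}

What structure must $F$ have if $\pi_\ell(F)=0$? The structure studied here is the following. An \emph{ordering} of a finite set $S$ is a bijection $\sigma\colon S\to[|S|]$. Let $1\le j\le k$. An ordering $\sigma$ of $V(F)$ is a \emph{$j$-vanishing order} of $F$ if there is a coloring $\varphi\colon V(F)^{(j)}\to[k]^{(j)}$ such that for every edge $e=\{v_1,\dots,v_k\}$ with $\sigma(v_1)<\dots<\sigma(v_k)$ we have $\varphi(\{v_i:i\in L\})=L$ for all $L\in[k]^{(j)}$. In words, every $j$-set occupies the same positions in all edges that contain it. These properties also form a chain: a $1$-vanishing order exists exactly when $F$ is $k$-partite, a $j$-vanishing order is $(j+1)$-vanishing, and every ordering is $k$-vanishing (Corollary~\ref{cor:basic}). It is therefore natural to match the two chains and ask, for each $\ell$, for the least $j$ such that $\pi_\ell(F)=0$ forces a $j$-vanishing order. We quote two known results.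

\begin{theorem}[known]\label{thm:known}
Let $F$ be a $k$-graph.
\begin{itemize}
\item[(a)] If $1\le\ell<k$ and $\pi_\ell(F)=0$, then $F$ has an $(\ell+1)$-vanishing order.
\item[(b)] If $k\ge3$ and $\pi_2(F)=0$, then $F$ has a $2$-vanishing order.
\end{itemize}
\end{theorem}

For $\ell=2$, part (b) improves $\ell+1$ to $\ell$. The same improvement holds for $\ell=1$, because $\pi_1(F)=0$ is known to force $F$ to be $k$-partite (Example~\ref{ex:partite} recalls why). The first two cases suggest that $j=\ell$ always suffices, and this is the problem we take from the paper of Ai, Ding, Liu and Yang~\cite{ADLY}.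

\begin{quote}
\textbf{Problem.} Let $k\ge4$ and $3\le\ell<k$. Does every $k$-graph $F$ with $\pi_\ell(F)=0$ have an $\ell$-vanishing order?
\end{quote}

The answer is negative for every such pair $(k,\ell)$.

\begin{theorem}\label{thm:main}
Let $3\le\ell<k$. There is a $k$-graph $G=G_{k,\ell}$ with $\pi_\ell(G)=0$ that has no $\ell$-vanishing order.
\end{theorem}

Combined with Theorem~\ref{thm:known}, this yields the least $j$ for every $\ell$.

\begin{theorem}\label{thm:sharp}
Let $1\le\ell<k$ and $1\le j\le k$, and put $j^*(1)=1$, $j^*(2)=2$ and $j^*(\ell)=\ell+1$ for $\ell\ge3$. The statement ``every $k$-graph $F$ with $\pi_\ell(F)=0$ has a $j$-vanishing order'' holds if and only if $j\ge j^*(\ell)$. Moreover, for $\ell\ge3$ the $k$-graph $G$ of Theorem~\ref{thm:main} satisfies $\pi_\ell(G)=0<\pi_{\ell-1}(G)$.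
\end{theorem}

For $\ell=k-1\ge3$ we get $j^*(\ell)=k$, so $\pi_{k-1}(F)=0$ forces only the vanishing order that every $k$-graph has. By \eqref{eq:chain}, the last assertion of Theorem~\ref{thm:sharp} says that $\ell$ is the first index at which the density of $G_{k,\ell}$ vanishes.

Section~\ref{sec:ranks} restates the definition in terms of ranks, and Section~\ref{sec:small} develops the idea for $k=4$, $\ell=3$. The proof of Theorem~\ref{thm:main} occupies Sections~\ref{sec:construction} and~\ref{sec:embed}; it does not use Theorem~\ref{thm:known}. Theorem~\ref{thm:sharp} is proved in Section~\ref{sec:sharp}.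

\section{Vanishing orders as agreement of ranks}\label{sec:ranks}

Fix an ordering $\sigma$ of $V(F)$. The \emph{rank} of a vertex $v$ in an edge $e\ni v$ is $\mathrm{rk}_e(v)=|\{u\in e:\sigma(u)\le\sigma(v)\}|\in[k]$. The coloring $\varphi$ can be removed from the definition.

\begin{lemma}\label{lem:rank}
Let $1\le j\le k$. An ordering $\sigma$ of $V(F)$ is a $j$-vanishing order of $F$ if and only if $\mathrm{rk}_e(v)=\mathrm{rk}_{e'}(v)$ for all edges $e,e'$ with $|e\cap e'|\ge j$ and all $v\in e\cap e'$.
\end{lemma}

\begin{proof}
For $S\subseteq e\in E(F)$ let $\mathrm{pos}_e(S)=\{\mathrm{rk}_e(v):v\in S\}$. The requirement on $\varphi$ is exactly that $\varphi(S)=\mathrm{pos}_e(S)$ for every edge $e$ and every $S\in e^{(j)}$.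

Suppose such a $\varphi$ exists, $|e\cap e'|\ge j$ and $v\in e\cap e'$. Choose a $j$-set $S$ with $v\in S\subseteq e\cap e'$; then $\mathrm{pos}_e(S)=\varphi(S)=\mathrm{pos}_{e'}(S)$. If $v$ is the $i$-th element of $S$ in the order $\sigma$, then both $\mathrm{rk}_e(v)$ and $\mathrm{rk}_{e'}(v)$ equal the $i$-th smallest element of $\varphi(S)$.

Conversely, suppose the ranks agree as stated. Two edges that contain a $j$-set $S$ share at least $j$ vertices, so $\mathrm{pos}_e(S)$ is the same for all edges $e\supseteq S$. Let $\varphi(S)$ be this common value, and let $\varphi(S)=[j]$ if $S$ lies in no edge.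
\end{proof}

A $k$-graph is \emph{$k$-partite} if its vertex set can be split into parts $V_1,\dots,V_k$ such that every edge has exactly one vertex in each part.

\begin{corollary}\label{cor:basic}
Let $F$ be a $k$-graph.
\begin{itemize}
\item[(i)] For $1\le j<k$, every $j$-vanishing order of $F$ is $(j+1)$-vanishing.
\item[(ii)] Every ordering of $V(F)$ is $k$-vanishing.
\item[(iii)] $F$ has a $1$-vanishing order if and only if $F$ is $k$-partite.
\end{itemize}
\end{corollary}

\begin{proof}
In Lemma~\ref{lem:rank}, the condition for $j+1$ concerns only some of the pairs of edges that the condition for $j$ concerns, and for $j=k$ it concerns only pairs with $e=e'$. This gives (i) and (ii). For (iii), if $\varphi$ is the coloring of a $1$-vanishing order, the sets $V_i=\{v:\varphi(\{v\})=\{i\}\}$ are parts as required, since each edge has one vertex of each rank. Conversely, order the vertices so that $V_1$ comes first, then $V_2$, and so on; a vertex of $V_i$ then has rank $i$ in every edge.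
\end{proof}

By Lemma~\ref{lem:rank}, a $j$-vanishing order of $H$ induces a $j$-vanishing order of every subgraph of $H$. This suggests a way to show that $\pi_\ell(F)=0$ forces a $j$-vanishing order: find $c>0$ and arbitrarily large $(\ell,c)$-dense $k$-graphs $H$ that have one. Such hosts contain no $F$ without a $j$-vanishing order, so every such $F$ has $\pi_\ell(F)\ge c$.

\begin{example}\label{ex:partite}
Let $\ell=j=1$ and let $H$ be the complete $k$-partite $k$-graph on $n$ vertices with all parts of size at least $\lfloor n/k\rfloor$. Then $\delta_1(H)\ge\lfloor n/k\rfloor^{k-1}$, while $\binom{n-1}{k-1}\le n^{k-1}/(k-1)!$. Hence $\pi_1(F)\ge(k-1)!/k^{k-1}>0$ for every $F$ without a $1$-vanishing order.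
\end{example}

\begin{remark}\label{rem:host}
For $2\le\ell<k$ and $j=\ell$ there are no such hosts. Let $H$ be a $k$-graph on $[n]$ for which the natural order is $\ell$-vanishing, and suppose $\delta_\ell(H)>0$. Take an edge $e\supseteq[\ell]$ and a vertex $z\in e\setminus[\ell]$, and let $S=([\ell]\setminus\{1\})\cup\{z\}$. Every edge $e'\supseteq S$ has $\mathrm{rk}_{e'}(2)=\mathrm{rk}_e(2)=2$ and therefore contains the vertex $1$. Thus $\delta_\ell(H)\le d_H(S)\le\binom{n-\ell-1}{k-\ell-1}=\frac{k-\ell}{n-\ell}\binom{n-\ell}{k-\ell}$.
\end{remark}

Remark~\ref{rem:host} does not decide the problem. It shows that a large dense host has no $\ell$-vanishing order as a whole, whereas we need one fixed $k$-graph without such an order that lies in all large dense hosts; for $\ell=2$ no such $k$-graph exists, by Theorem~\ref{thm:known}(b). The remark does contain the mechanism that we shall use: exchange a vertex of an edge, and the new edge must have a vertex in the region of the order where the old vertex was.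

\section{The case $k=4$, $\ell=3$}\label{sec:small}

\subsection*{One trap}
Let $\sigma$ be a $3$-vanishing order of a $4$-graph that has the two edges $w_1w_2w_3z$ and $w_1w_3zy$, and suppose that $w_2$ lies between $w_1$ and $w_3$ in $\sigma$. The edges share $w_1,w_3,z$, so these three vertices have the same ranks in both edges. The one remaining rank is that of $w_2$ in the first edge and that of $y$ in the second. It lies between the ranks of $w_1$ and $w_3$, so $y$ lies between $w_1$ and $w_3$ in $\sigma$, wherever $z$ is. This is a constraint but not yet a contradiction.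

\subsection*{Two traps for one vertex}
Consider the \emph{gadget} on $w_1,\dots,w_6,z,y$ with edges
\[
w_1w_2w_3z,\qquad w_1w_3zy,\qquad w_4w_5w_6z,\qquad w_4w_6zy .
\]
If $\sigma$ is a $3$-vanishing order that is increasing or decreasing along $w_1,\dots,w_6$, then $y$ lies both between $w_1$ and $w_3$ and between $w_4$ and $w_6$. These two intervals are disjoint, so no such $\sigma$ exists.

\subsection*{Forcing monotonicity}
The gadget alone does have a $3$-vanishing order, for instance
\[
w_1,\ w_4,\ w_2,\ y,\ w_5,\ w_3,\ w_6,\ z .
\]
Only two pairs of edges share three vertices; the shared triples are $w_1w_3z$ and $w_4w_6z$, and each has ranks $1,3,4$ in both of its edges. To exclude such orders we start from the set $[26]$ and attach a gadget, with its own new vertices $z$ and $y$, to every $6$-set $w_1<\dots<w_6$ of $[26]$. We use the Erd\H{o}s--Szekeres theorem: \emph{every sequence of $(t-1)^2+1$ distinct real numbers has an increasing or a decreasing subsequence of length $t$.} Since $26=5^2+1$, every ordering is monotone along one of the $6$-sets, and the gadget on that set rules it out. This $4$-graph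 is $G_{4,3}$.

\subsection*{Finding the gadgets in a dense host}
In a $(3,\varepsilon)$-dense $4$-graph on $[n]$, a given $6$-set need not carry a gadget. Split $[n]$ into halves $V_0,V_1$ and take as edges the $4$-sets with an even number of vertices in $V_1$. A triple is completed exactly by the vertices of $V_0$ or exactly by those of $V_1$, according to its parity, so $\delta_3\ge\lfloor n/2\rfloor-3$; but triples $w_1w_2w_3$ and $w_4w_5w_6$ of different parity have no common $z$. What holds in every dense host is that among many triples some two work together. Take $s$ disjoint triples. An average vertex $z$ completes about $\varepsilon s$ of them. In each of these replace the middle vertex by $z$; an average vertex $y$ completes an $\varepsilon$-fraction of the new triples. When $\varepsilon^2s$ is large, the pair $(z,y)$ serves two of the triples. So every set of $3s$ vertices contains a $6$-set that carries a gadget, and Ramsey's theorem then provides $26$ vertices all of whose $6$-sets do. Section~\ref{sec:embed} makes this precise, with enough pairs $(z,y)$ for each $6$-set to keep the gadgets disjoint.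

\subsection*{Why $\ell\ge3$}
The degree condition lets us prescribe $\ell$ vertices of the first edge of a trap. One of them is exchanged, so the shared $\ell$-set keeps $\ell-1$ prescribed vertices. An interval bounded at both ends by prescribed vertices needs $\ell-1\ge2$. For $k=3$ and $\ell=2$ the analogous gadget has edges $w_1w_2z$, $w_2zy$, $w_3w_4z$, $w_4zy$, and the order $y,w_1,w_2,w_3,w_4,z$ is $2$-vanishing although it is monotone along $w_1,\dots,w_4$: the shared pairs are $w_2z$, $w_4z$ and $yz$, with ranks $\{2,3\}$, $\{2,3\}$ and $\{1,3\}$ in both of their edges. Here the two traps ask only that $y$ precede $w_2$ and $w_4$, and these demands are compatible.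

\section{The construction}\label{sec:construction}

Fix $3\le\ell<k$. In general the second edge of a trap has $r=k-\ell$ new vertices instead of one, and a trap catches only one of them. We therefore set $r+1$ traps for the same $r$ vertices. Put
\[
r=k-\ell\ge1,\qquad t=\ell(r+1),\qquad N=(t-1)^2+1 .
\]
For a set $W=\{w_1<\dots<w_t\}$ of $t$ integers and $a\in[r+1]$, define the $a$-th \emph{block} of $W$ and its \emph{punctured block} by
\[
B_a(W)=\{w_{(a-1)\ell+1},\dots,w_{a\ell}\},\qquad B_a^-(W)=B_a(W)\setminus\{w_{(a-1)\ell+2}\}.
\]
Thus $W$ is cut into $r+1$ consecutive blocks of size $\ell$, and puncturing removes the second smallest element of a block.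

The vertex set of $G=G_{k,\ell}$ consists of $[N]$ and, for every $W\in[N]^{(t)}$, two sets $Z_W$ and $Y_W$ of $r$ new vertices each; all these sets are pairwise disjoint and disjoint from $[N]$. Fix a vertex $z_W\in Z_W$ for each $W$. The edges of $G$ are
\[
E_a^W=B_a(W)\cup Z_W,\qquad \hat E_a^W=B_a^-(W)\cup\{z_W\}\cup Y_W\qquad\bigl(W\in[N]^{(t)},\ a\in[r+1]\bigr).
\]
Both sets have $\ell+r=k$ elements, and their intersection is the $\ell$-set $S_a^W=B_a^-(W)\cup\{z_W\}$. For $k=4$, $\ell=3$ we have $r=1$, $t=6$, $N=26$, and $G$ is the $4$-graph of Section~\ref{sec:small}.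

\begin{proposition}\label{prop:noorder}
The $k$-graph $G$ has no $\ell$-vanishing order.
\end{proposition}

\begin{proof}
Suppose that $\sigma$ is an $\ell$-vanishing order of $G$. By the Erd\H{o}s--Szekeres theorem the sequence $\sigma(1),\dots,\sigma(N)$ has a monotone subsequence of length $t$; let $W\in[N]^{(t)}$ be its set of indices. We omit $W$ from the notation. Let $b^a_1<b^a_2<b^a_3$ be the three smallest elements of $B_a$, which exist because $\ell\ge3$, and let $I_a$ be the set of integers strictly between $\sigma(b^a_1)$ and $\sigma(b^a_3)$. Since $\sigma$ is monotone on $W$ and the blocks are consecutive, $\sigma(b^a_2)\in I_a$ and the sets $I_1,\dots,I_{r+1}$ are pairwise disjoint.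

Fix $a\in[r+1]$. The edges $E_a$ and $\hat E_a$ share the $\ell$-set $S_a$, which contains $b^a_1$ and $b^a_3$. By Lemma~\ref{lem:rank} the vertex $b^a_1$ has the same rank $p$ in both edges, and $b^a_3$ has the same rank $q$ in both. Hence each of the two edges has exactly $|p-q|-1$ vertices with $\sigma$-value in $I_a$. Removing from both counts the vertices of $S_a$, we see that $E_a\setminus S_a$ and $\hat E_a\setminus S_a=Y$ have equally many vertices with $\sigma$-value in $I_a$. The vertex $b^a_2\in E_a\setminus S_a$ is such a vertex, so some $y_a\in Y$ has $\sigma(y_a)\in I_a$.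

As the sets $I_a$ are disjoint, $y_1,\dots,y_{r+1}$ are distinct elements of $Y$. This contradicts $|Y|=r$.
\end{proof}

The proof uses that the $r+1$ blocks of $W$ share the set $Y_W$. It does not use that they share $Z_W$; this sharing only keeps the bookkeeping of the next section short. The hypothesis $\ell<k$ supplies the vertex $z_W$ that replaces $b^a_2$.

\section{Dense hosts contain $G$}\label{sec:embed}

We begin with two counting facts. A set of at most $u$ vertices in an $n$-set is met by few $r$-sets: the number of $r$-subsets that meet it is at most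
\begin{equation}\label{eq:meet}
u\binom{n-1}{r-1}=\frac{ur}{n}\binom nr .
\end{equation}
Consequently a bounded set of forbidden vertices costs little degree.

\begin{lemma}\label{lem:avoid}
Let $1\le\ell<k$, $r=k-\ell$, $0<\varepsilon\le1$ and $u\ge0$. Let $H$ be an $(\ell,\varepsilon)$-dense $k$-graph on a set $V$ of $n\ge2(\ell+u)r/\varepsilon$ vertices. For every $S\in V^{(\ell)}$ and every $U\subseteq V$ with $|U|\le u$ there are at least $\frac\varepsilon2\binom nr$ sets $T\in(V\setminus(S\cup U))^{(r)}$ with $S\cup T\in E(H)$.
\end{lemma}

\begin{proof}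
By \eqref{eq:meet} applied to an $\ell$-set, $\binom{n-\ell}{r}\ge(1-\frac{\ell r}{n})\binom nr$. So at least $\varepsilon(1-\frac{\ell r}n)\binom nr\ge(\varepsilon-\frac{\ell r}n)\binom nr$ sets $T\in(V\setminus S)^{(r)}$ satisfy $S\cup T\in E(H)$, and by \eqref{eq:meet} at most $\frac{ur}n\binom nr$ of them meet $U$. The difference is at least $\frac\varepsilon2\binom nr$ because $\frac{(\ell+u)r}{n}\le\frac\varepsilon2$.
\end{proof}

The second fact turns ``every block has many extensions'' into ``many extensions serve many blocks''.

\begin{lemma}\label{lem:avg}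
Let $A$ be a nonempty finite set, let $\Omega$ be a set with $|\Omega|\le M$, let $\beta>0$, and let $A_\omega\subseteq A$ for each $\omega\in\Omega$. If every $a\in A$ lies in $A_\omega$ for at least $\beta M$ elements $\omega$, then $|A_\omega|\ge\frac\beta2|A|$ for at least $\frac\beta2M$ elements $\omega$.
\end{lemma}

\begin{proof}
Let $p$ be the number of $\omega$ with $|A_\omega|\ge\frac\beta2|A|$. Then $\beta M|A|\le\sum_\omega|A_\omega|\le p|A|+M\cdot\frac\beta2|A|$, and so $p\ge\frac\beta2M$.
\end{proof}

Now let $3\le\ell<k$ and $r,t,N,G$ be as in Section~\ref{sec:construction}. Fix $0<\varepsilon\le1$ and put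
\[
s=\left\lceil\frac{16(r+1)}{\varepsilon^2}\right\rceil,\qquad m=\ell s,\qquad \eta=\frac{\varepsilon^2}{16\binom{s}{r+1}} .
\]
These numbers do not depend on $n$, and $s\ge r+1$, so $m\ge t$. Let $H$ be an $(\ell,\varepsilon)$-dense $k$-graph on $V=[n]$. The order of $[n]$ defines blocks in $H$ and gives a canonical vertex $\min Z$ of each $r$-set $Z$ to play the role of $z_W$. For $W\in V^{(t)}$ let $\mathcal G(W)$ be the set of pairs $(Z,Y)$ of disjoint $r$-subsets of $V\setminus W$ such that
\[
B_a(W)\cup Z\in E(H)\quad\text{and}\quad B_a^-(W)\cup\{\min Z\}\cup Y\in E(H)\qquad\text{for all }a\in[r+1].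
\]
A pair in $\mathcal G(W)$ is a gadget on $W$. One gadget for each $W$ is not enough, since gadgets on different sets must use disjoint new vertices. We call $W$ \emph{good} if $|\mathcal G(W)|\ge\eta\binom nr^2$, that is, if a fixed positive fraction of all pairs are gadgets, and \emph{bad} otherwise.

\begin{lemma}\label{lem:good}
If $n\ge2(\ell+m+r)r/\varepsilon$, then every $X\in V^{(m)}$ contains a good $t$-set.
\end{lemma}

\begin{proof}
Cut $X$, in increasing order, into consecutive blocks $D_1,\dots,D_s$ of size $\ell$, and let $D_a^-$ be $D_a$ without its second smallest element. Put $M=\binom nr$.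

\emph{Choosing $Z$.} For $Z\in(V\setminus X)^{(r)}$ let $A_Z=\{a\in[s]:D_a\cup Z\in E(H)\}$. By Lemma~\ref{lem:avoid} with $S=D_a$ and $U=X$, each $a\in[s]$ lies in $A_Z$ for at least $\frac\varepsilon2M$ sets $Z$. By Lemma~\ref{lem:avg} with $\beta=\frac\varepsilon2$, at least $\frac\varepsilon4M$ sets $Z$ have $|A_Z|\ge\frac\varepsilon4s$.

\emph{Choosing $Y$.} Fix such a $Z$. For $Y\in(V\setminus(X\cup Z))^{(r)}$ let
\[
A_{Z,Y}=\{a\in A_Z: D_a^-\cup\{\min Z\}\cup Y\in E(H)\}.
\]
The set $D_a^-\cup\{\min Z\}$ depends on $Z$, but it is an $\ell$-set, and the degree condition holds for all $\ell$-sets. So by Lemma~\ref{lem:avoid} with $S=D_a^-\cup\{\min Z\}$ and $U=X\cup Z$, each $a\in A_Z$ lies in $A_{Z,Y}$ for at least $\frac\varepsilon2M$ sets $Y$. By Lemma~\ref{lem:avg} with $A=A_Z$, at least $\frac\varepsilon4M$ sets $Y$ satisfy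
\[
|A_{Z,Y}|\ge\frac\varepsilon4|A_Z|\ge\frac{\varepsilon^2s}{16}\ge r+1 .
\]

\emph{Choosing the blocks.} At least $\frac{\varepsilon^2}{16}M^2$ pairs $(Z,Y)$ have $|A_{Z,Y}|\ge r+1$. For each of them pick an $(r+1)$-subset of $A_{Z,Y}$. There are $\binom s{r+1}$ subsets of $[s]$ of this size, so one of them, say $\{a_1<\dots<a_{r+1}\}$, is picked by at least $\eta M^2$ pairs. Let $W=D_{a_1}\cup\dots\cup D_{a_{r+1}}\in X^{(t)}$. Then $B_i(W)=D_{a_i}$ and $B_i^-(W)=D_{a_i}^-$ for all $i\in[r+1]$. Each of the $\eta M^2$ pairs consists of disjoint $r$-sets outside $X\supseteq W$ and has $a_i\in A_{Z,Y}\subseteq A_Z$ for all $i$, so it belongs to $\mathcal G(W)$. Hence $W$ is good.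
\end{proof}

Lemma~\ref{lem:good} finds one good $t$-set in each $m$-set, while $G$ needs an $N$-set all of whose $t$-subsets are good. The bridge is Ramsey's theorem: \emph{for integers $N,m\ge t\ge1$ there is an integer $R$ such that in every partition of the $t$-subsets of a set of at least $R$ elements into two classes, there is an $N$-set all of whose $t$-subsets are in the first class or an $m$-set all of whose $t$-subsets are in the second.}

\begin{proposition}\label{prop:zero}
We have $\pi_\ell(G)=0$.
\end{proposition}

\begin{proof}
Let $0<\varepsilon\le1$, let $s,m,\eta$ be as above, let $R$ be the Ramsey number for $N,m,t$, and let $u=|V(G)|=N+2r\binom Nt$. We show that every $(\ell,\varepsilon)$-dense $k$-graph $H$ on $V=[n]$ contains $G$ if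
\[
n\ge R,\qquad n\ge 2(\ell+m+r)r/\varepsilon\qquad\text{and}\qquad n>2ur/\eta .
\]

Partition $V^{(t)}$ into good and bad sets. By Lemma~\ref{lem:good} no $m$-set has only bad $t$-subsets, so Ramsey's theorem gives $X_0\in V^{(N)}$ all of whose $t$-subsets are good. Let $f\colon[N]\to X_0$ be the increasing bijection. Because $f$ is increasing, $f(B_a(W))=B_a(f(W))$ and $f(B_a^-(W))=B_a^-(f(W))$ for all $W\in[N]^{(t)}$ and $a\in[r+1]$.

We extend $f$ to $V(G)$ by treating the sets $W\in[N]^{(t)}$ one at a time. When $W$ is treated, let $U$ be the set of vertices of $H$ used so far; thus $X_0\subseteq U$ and $|U|\le u$. By \eqref{eq:meet}, the number of pairs $(Z,Y)$ of $r$-subsets of $V$ in which $Z$ or $Y$ meets $U$ is at most $\frac{2ur}n\binom nr^2<\eta\binom nr^2\le|\mathcal G(f(W))|$. So there is a pair $(Z,Y)\in\mathcal G(f(W))$ with $Z\cup Y$ disjoint from $U$. Map $Z_W$ bijectively to $Z$ with $z_W\mapsto\min Z$, and map $Y_W$ bijectively to $Y$.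

The resulting map is injective, since $X_0$ and all chosen sets $Z,Y$ are pairwise disjoint. It sends $E_a^W$ to $B_a(f(W))\cup Z$ and $\hat E_a^W$ to $B_a^-(f(W))\cup\{\min Z\}\cup Y$, which are edges of $H$ by the definition of $\mathcal G(f(W))$. Thus $H$ contains $G$. It follows that $\pi_\ell(G)\le\varepsilon$ for every $\varepsilon\in(0,1]$.
\end{proof}

Propositions~\ref{prop:noorder} and~\ref{prop:zero} together prove Theorem~\ref{thm:main}.

\section{The threshold $j^*(\ell)$}\label{sec:sharp}

One more example is needed, to show that $j^*(2)$ cannot be lowered to $1$.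

\begin{lemma}\label{lem:two}
For every $k\ge3$ there is a $k$-graph $F$ with $\pi_2(F)=0$ that has no $1$-vanishing order.
\end{lemma}

\begin{proof}
Let $F$ consist of a set $C$ of $k+1$ vertices and, for each pair $P\in C^{(2)}$, one edge formed by $P$ and $k-2$ new vertices that lie in no other edge. Any two vertices of $C$ lie in a common edge, so in a $k$-partition of $F$ the $k+1$ vertices of $C$ would lie in distinct parts, which is impossible. By Corollary~\ref{cor:basic}(iii), $F$ has no $1$-vanishing order.

Let $0<\varepsilon\le1$, let $u=|V(F)|$, and let $H$ be a $(2,\varepsilon)$-dense $k$-graph on $n\ge 2(2+u)(k-2)/\varepsilon$ vertices. Map $C$ to any $k+1$ vertices and treat the pairs $P$ one at a time. With $S$ the image of $P$ and $U$ the set of vertices used so far, Lemma~\ref{lem:avoid} gives a $(k-2)$-set $T$ of unused vertices with $S\cup T\in E(H)$. This embeds $F$ in $H$, so $\pi_2(F)\le\varepsilon$ for every $\varepsilon\in(0,1]$.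
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Suppose first that $j\ge j^*(\ell)$, and let $\pi_\ell(F)=0$. By Corollary~\ref{cor:basic}(i) it suffices to find a $j^*(\ell)$-vanishing order of $F$. For $\ell=1$ it exists by Example~\ref{ex:partite}. For $\ell=2$ we have $k\ge3$, and Theorem~\ref{thm:known}(b) applies. For $\ell\ge3$ we use Theorem~\ref{thm:known}(a).

Suppose now that $1\le j<j^*(\ell)$; this forces $\ell\ge2$. If $\ell=2$, then $j=1$, and the $k$-graph of Lemma~\ref{lem:two} violates the statement. If $\ell\ge3$, then $j\le\ell$. The $k$-graph $G$ of Theorem~\ref{thm:main} has $\pi_\ell(G)=0$, and a $j$-vanishing order of $G$ would be $\ell$-vanishing by Corollary~\ref{cor:basic}(i); so $G$ has none.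

Finally let $\ell\ge3$. If $\pi_{\ell-1}(G)$ were $0$, then Theorem~\ref{thm:known}(a) with $\ell-1$ in place of $\ell$ would give $G$ an $\ell$-vanishing order, contrary to Theorem~\ref{thm:main}. Hence $\pi_{\ell-1}(G)>0=\pi_\ell(G)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{ADLY}
Jiangdong Ai, Laihao Ding, Hong Liu, Haotian Yang,
\emph{Vanishing orders, suspensions and zero degree Tur\'an densities},
arXiv:2603.05973 (2026).

\end{thebibliography}
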